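\title{A winning condition with general memory two and infinite chromatic memory}

\begin{abstract}
In a game of infinite duration on an edge-colored graph, a finite-memory strategy may update its memory by looking at the traversed edge (general memory) or only at the color of that edge (chromatic memory). We show that, over infinite arenas, finite general memory does not imply finite chromatic memory. The counterexample is an explicit condition over two colors, a small perturbation of the condition that all prefix sums are nonnegative. Two states of general memory suffice for it in every arena, while every finite chromatic memory fails already in a finite arena with one initial node. Two colors and two states are both minimal. The proof goes through the poset of residuals of a topologically closed condition: general memory is bounded by the size of its antichains when it is well-founded, and chromatic memory is determined by the automata that sort prefixes into well-ordered chains of residuals.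
\end{abstract}

\section{Introduction}

\subsection{Games, strategies and memory}

Let $C$ be a nonempty set of \emph{colors}; $C^*$ and $C^\omega$ denote the sets of finite and of infinite words over $C$. An \emph{arena} over $C$ is a directed graph, possibly infinite, whose nodes are partitioned into nodes of Protagonist and nodes of Antagonist, in which every node has an outgoing edge and every edge carries a color. We write $E$ for the edge set and $v\xrightarrow{c}w$ for an edge from $v$ to $w$ of color $c$. Parallel edges are allowed; the arenas that we build for lower bounds have none, so all results hold under either convention. A \emph{play} is an infinite path; the owner of the current node chooses the next edge. A \emph{winning condition} is a set $W\subseteq C^\omega$, and Protagonist wins a play if its sequence of colors lies in $W$. We write $\lnot W=C^\omega\setminus W$.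

A \emph{strategy} of Protagonist assigns to every finite path that ends at a node of Protagonist (a single node counts as a path of length $0$) an outgoing edge of that node. A play is \emph{consistent} with the strategy if it takes the assigned edge whenever it leaves a node of Protagonist. The strategy is \emph{winning from $v$} for $W$ if Protagonist wins all consistent plays that start at $v$. It is \emph{optimal} for $W$ if it is winning from every node from which some strategy is winning.

A strategy \emph{with $k$ states of general memory} is given by a set $M$ with $|M|=k$, an initial state $m_0\in M$, an update function $\delta:M\times E\to M$, and a next-move function that assigns to each node $v$ of Protagonist and each $m\in M$ an outgoing edge of $v$. Every play starts in memory state $m_0$; after an edge $e$ is traversed, the state $m$ becomes $\delta(m,e)$; and Protagonist moves according to the current node and the current state. The memory is \emph{chromatic} if the update depends only on the color of the edge, that is, $\delta:M\times C\to M$. A chromatic memory $(M,m_0,\delta)$ is a deterministic automaton over $C$, and we write $\delta(m_0,u)$ for its state after reading $u\in C^*$. The same definitions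 make sense for infinite $M$.

Let $\mathrm{genmem}(W)$, respectively $\mathrm{chrmem}(W)$, be the least integer $k\ge1$ such that every arena over $C$, finite or infinite, has an optimal strategy for $W$ with $k$ states of general, respectively chromatic, memory; the value is $+\infty$ if there is no such $k$. In both cases the memory may be chosen after the arena is given. The two quantities measure how much of the past Protagonist must remember, and they differ in what the memory is allowed to see.

\begin{example}\label{ex:loops}
Let $C=\{a,b\}$, let $W$ be the set of words with infinitely many $a$ and infinitely many $b$, and consider the arena with one node of Protagonist and two loops colored $a$ and $b$. A one-state strategy repeats one loop forever and loses. Two chromatic states, which store the last color so that Protagonist can play the other one, win.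
\end{example}

\begin{lemma}\label{lem:basic}
Let $W\subseteq C^\omega$.
\begin{enumerate}
\item[(a)] $\mathrm{genmem}(W)\le\mathrm{chrmem}(W)$.
\item[(b)] For finite $k\ge 1$, $\mathrm{chrmem}(W)\le k$ if and only if every arena has an optimal strategy with exactly $k$ states of chromatic memory.
\item[(c)] $\mathrm{genmem}(W)=1$ if and only if $\mathrm{chrmem}(W)=1$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) A chromatic update is a general update that factors through the color of the edge. (b) Adding states that are never reached turns a strategy with fewer than $k$ states into one with exactly $k$. (c) With one state there is only one update function, and it is both general and chromatic.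
\end{proof}

\subsection{The question}

We study the following question, which is posed in \cite{Koz}.

\begin{quote}
Over infinite arenas, is it true that for every finite set of colors $C$ and every $W\subseteq C^\omega$, $\mathrm{genmem}(W)<+\infty$ implies $\mathrm{chrmem}(W)<+\infty$?
\end{quote}

There are reasons to guess yes. The winner of a play depends on its colors only, so it seems that a memory should gain nothing by recording more than colors. With one state the two notions coincide. Finally, a theorem of Bouyer, Randour and Vandenhove states that, for finite $C$ and over infinite arenas, $\mathrm{chrmem}(W)$ and $\mathrm{chrmem}(\lnot W)$ are both finite exactly when $W$ is $\omega$-regular (recognized by a finite B\"uchi automaton). So the implication holds for all $\omega$-regular $W$, and a counterexample cannot be $\omega$-regular. We do not use this theorem in the proofs.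

The answer is nevertheless no. A general update sees the endpoints of the edge, and the position in the arena can carry unbounded information about the colors that no finite automaton over $C$ can compute.

\subsection{Results}

Read $a$ as $+1$ and $b$ as $-1$. A \emph{Dyck word} is a word $w\in\{a,b\}^*$, possibly empty, with total sum $0$ and nonnegative prefix sums. Cutting $w$ at every return of the sum to $0$ writes it as a product of \emph{prime factors}. Each factor begins with a letter $a$ read at sum $0$ and contains no other such letter, so the number of prime factors is the number of letters $a$ of $w$ read at prefix sum $0$.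

\begin{theorem}\label{thm:main}
Let $C=\{a,b\}$ and let $D$ be the set of $x\in C^\omega$ such that either
\begin{itemize}
\item all prefix sums of $x$ are $\ge0$, or
\item $x=w\,b\,a^\omega$, where $w$ is a Dyck word with an even number of prime factors.
\end{itemize}
Then, over all arenas (finite or infinite), $\mathrm{genmem}(D)=2$ and $\mathrm{chrmem}(D)=+\infty$.
\end{theorem}

The letter $D$ keeps this meaning throughout. The next theorem describes the example more precisely.

\begin{theorem}\label{thm:sharp}
\begin{enumerate}
\item[(1)] For each $k\ge1$ there is a finite arena $A_k$ with a node $r$ from which Protagonist has a winning strategy for $D$, but no strategy with $k$ states of chromatic memory is winning from $r$. Hence $\mathrm{chrmem}(D)=+\infty$ already over finite arenas, and even for a single fixed initial node. The disjoint union of all $A_k$ is one countable arena with no optimal strategy of any finite chromatic memory size.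
\item[(2)] Both parameters are minimal. If $\mathrm{genmem}(W)=1$ or $|C|=1$, then $\mathrm{chrmem}(W)=1$. For every color set $C$ with $|C|\ge2$ there is $W\subseteq C^\omega$ with $\mathrm{genmem}(W)=2$ and $\mathrm{chrmem}(W)=+\infty$.
\item[(3)] A countably infinite chromatic memory suffices for $D$ in every arena.
\end{enumerate}
\end{theorem}

The upper bounds come from a criterion for closed conditions. For $W\subseteq C^\omega$ and $u\in C^*$, the \emph{residual} $u^{-1}W=\{x\in C^\omega: ux\in W\}$ is the condition that remains to be won after the prefix $u$. Residuals are ordered by inclusion, and a larger residual is better for Protagonist. The condition $W$ is \emph{closed} if $x\in W$ whenever every finite prefix of $x$ extends to an element of $W$, that is, whenever $u^{-1}W\ne\emptyset$ for every prefix $u$ of $x$; this is closedness in the product topology with $C$ discrete. A poset is \emph{well-founded} if it has no infinite strictly descending sequence, an \emph{antichain} is a set of pairwise incomparable elements, and a \emph{well-ordered} set is a well-founded chain.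

\begin{theorem}\label{thm:closed}
Let $C\ne\emptyset$ be any color set and let $W\subseteq C^\omega$ be closed.
\begin{enumerate}
\item[(1)] If the set of residuals of $W$ is well-founded and all its antichains have size at most $m$, with $m\ge1$ finite, then $\mathrm{genmem}(W)\le m$.
\item[(2)] For finite $k\ge1$, $\mathrm{chrmem}(W)\le k$ over all arenas if and only if there are a $k$-element set $M$, $m_0\in M$ and $\delta:M\times C\to M$ such that for each $m\in M$ the set
\[
L_m=\{u^{-1}W : u\in C^*,\ \delta(m_0,u)=m\}
\]
is well-ordered by inclusion.
\end{enumerate}
\end{theorem}

\begin{example}\label{ex:energy}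
Let $\mathrm{En}\subseteq\{a,b\}^\omega$ be the set of words whose prefix sums are all $\ge0$. It is closed, and its residuals are $\emptyset$ and the sets $\mathrm{En}_n$ of words whose prefix sums are all $\ge -n$, for $n\ge 0$. They form a chain $\emptyset\subset\mathrm{En}_0\subset\mathrm{En}_1\subset\cdots$, so Theorem~\ref{thm:closed} gives $\mathrm{genmem}(\mathrm{En})=\mathrm{chrmem}(\mathrm{En})=1$.
\end{example}

Theorem~\ref{thm:closed} tells us what to look for: a closed condition whose residual poset is well-founded with antichains of size $2$, in which no finite automaton can keep incomparable residuals apart. The condition $D$ is obtained from $\mathrm{En}$ by splitting each level $n$ of the chain into two incomparable residuals, distinguished by a parity bit that changes only when the sum is $0$. To maintain this bit from colors alone, one has to know when an unbounded counter vanishes.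

Section~\ref{sec:lower} proves the lower bound for $D$, starting with the smallest arenas. Section~\ref{sec:general} proves Theorem~\ref{thm:closed}(1), and Section~\ref{sec:residuals} computes the residuals of $D$ and derives Theorems~\ref{thm:main} and~\ref{thm:sharp}(2). Section~\ref{sec:chromatic} proves Theorems~\ref{thm:closed}(2) and~\ref{thm:sharp}(3). The axiom of choice is used freely.

\section{Finite chromatic memory fails for $D$}\label{sec:lower}

We first restate membership in $D$. If some prefix sum of an infinite word is negative, the word is $wbx'$, where $wb$ is the shortest prefix with sum $-1$, and then $w$ is a Dyck word. A factorization $w'ba^\omega$ with $w'$ Dyck has its first negative sum right after $w'b$, so $w'=w$. Hence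
\begin{equation}\label{eq:member}
wbx'\in D\iff w \text{ has an even number of prime factors and } x'=a^\omega
\end{equation}
for every Dyck word $w$ and every $x'\in\{a,b\}^\omega$.

Put $x=ba^\omega$ and $y=abba^\omega$. For a Dyck word $w$ we have $wy=(wab)\,ba^\omega$, and $wab$ has one more prime factor than $w$. By \eqref{eq:member}, $wx\in D$ exactly when the number of prime factors of $w$ is even, and $wy\in D$ exactly when it is odd. A player who must choose between $x$ and $y$ after a Dyck word therefore needs to know this parity. We give Antagonist the choice between two Dyck words of different parity that look alike to a small automaton. For $N\ge1$ let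
\[
u_N=a^Nb^Na^Nb^N,\qquad v_N=a^{2N}b^Na^Nb^{2N}.
\]
The word $u_N=(a^Nb^N)(a^Nb^N)$ has two prime factors. Along $v_N$ the sum rises to $2N$, falls to $N$, rises to $2N$ and falls to $0$; it vanishes only at the two ends, so $v_N$ has one prime factor. Thus
\begin{equation}\label{eq:table}
u_Nx\in D,\qquad v_Ny\in D,\qquad u_Ny\notin D,\qquad v_Nx\notin D.
\end{equation}

The finite arena $G_N$ (Figure~\ref{fig:arena}) is defined as follows. A simple path colored $a^N$ leads from a node $r$ to a node $h$ of Antagonist. Two internally disjoint simple paths colored $b^Na^Nb^N$ and $a^Nb^Na^Nb^{2N}$ lead from $h$ to a node $d$ of Protagonist. Two internally disjoint paths colored $b$ and $abb$ lead from $d$ to a node $\ell$, whose only outgoing edge is a loop colored $a$. All nodes other than $h$ and $d$ have one outgoing edge, so their owner is irrelevant. A play from $r$ reads $u_N$ or $v_N$, as Antagonist chooses at $h$, and then $x$ or $y$, as Protagonist chooses at $d$.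

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth,thick]
\node[draw,circle] (r) at (0,0) {$r$};
\node[draw,rectangle,minimum size=6mm] (h) at (2,0) {$h$};
\node[draw,circle] (d) at (6,0) {$d$};
\node[draw,circle] (l) at (9,0) {$\ell$};
\draw[->] (r) -- node[above] {$a^N$} (h);
\draw[->] (h) to[bend left=30] node[above] {$b^Na^Nb^N$} (d);
\draw[->] (h) to[bend right=30] node[below] {$a^Nb^Na^Nb^{2N}$} (d);
\draw[->] (d) to[bend left=30] node[above] {$b$} (l);
\draw[->] (d) to[bend right=30] node[below] {$abb$} (l);
\path[->] (l) edge[loop right] node[right] {$a$} (l);
\end{tikzpicture}
\caption{The arena $G_N$. An arrow labeled by a word stands for a simple path with that sequence of colors. Antagonist chooses at $h$, Protagonist chooses at $d$. Starting from $r$, Protagonist wins $D$ exactly when upper is answered by upper and lower by lower.}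
\label{fig:arena}
\end{figure}

\begin{example}[$N=1$ and $N=2$]\label{ex:small}
For $N=1$ we have $u_1=abab$ with prefix sums $1,0,1,0$ and $v_1=aababb$ with prefix sums $1,2,1,2,1,0$. A one-state strategy makes a fixed choice at $d$ and loses to one of the two words. Two chromatic states win from $r$ in $G_1$: the words contain $2$ and $3$ letters $a$, so the parity of the number of $a$'s tells them apart. In $G_2$ these numbers are $4$ and $6$, and this memory fails; counting $a$'s modulo $3$ succeeds, with three states. In $G_N$ the numbers are $2N$ and $3N$, and every modulus that divides $N$ is useless. General memory does not depend on $N$ at all: start with bit $0$, set it to $1$ on the particular edge $h\xrightarrow{a}\cdot$, leave it unchanged on every other edge, and at $d$ play $x$ on bit $0$ and $y$ on bit $1$. By \eqref{eq:table} this two-state strategy wins from $r$ in every $G_N$.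
\end{example}

A chromatic memory need not be a modular counter. But $v_N$ arises from $u_N$ by doubling the first and the last block, and the next lemma shows that for $N=k!$ no $k$-state automaton notices the doubling.

\begin{lemma}\label{lem:idem}
Let $|M|=k$, $g:M\to M$ and $N=k!$. Then $g^N=g^{2N}$.
\end{lemma}

\begin{proof}
Fix $m\in M$. Two of the $k+1$ elements $m,g(m),\dots,g^k(m)$ coincide, say $g^s(m)=g^{s+p}(m)$ with $s\ge0$, $p\ge1$ and $s+p\le k$. Applying powers of $g$ gives $g^t(m)=g^{t+p}(m)$ for all $t\ge s$. Since $N\ge k-1\ge s$ and $p\le k$ divides $N$, we get $g^N(m)=g^{2N}(m)$.
\end{proof}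

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(1)]
Let $N=k!$ and $A_k=G_N$. Protagonist wins from $r$ by Example~\ref{ex:small}. Consider a strategy with chromatic memory $(M,m_0,\delta)$, $|M|=k$, and put $g_c=\delta(\cdot,c)$ for $c\in\{a,b\}$. By Lemma~\ref{lem:idem},
\[
\delta(m_0,v_N)=g_b^{2N}g_a^{N}g_b^{N}g_a^{2N}(m_0)=g_b^{N}g_a^{N}g_b^{N}g_a^{N}(m_0)=\delta(m_0,u_N).
\]
So the memory state at $d$ is the same after $u_N$ and after $v_N$, and the strategy takes the same edge at $d$ in both cases. If it continues with $x$, the play colored $v_Nx$ is consistent with it; if it continues with $y$, the play colored $u_Ny$ is. Both are lost by \eqref{eq:table}, so the strategy is not winning from $r$. As $k$ is arbitrary, $\mathrm{chrmem}(D)=+\infty$, and only finite arenas and the initial node $r$ were used.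

The disjoint union of the $A_j$ is countable. Plays from the node $r$ of $A_k$ stay in $A_k$, so Protagonist still wins from this node, while a $k$-state chromatic strategy on the union restricts to a $k$-state chromatic strategy on $A_k$ with the same plays from $r$. Hence it is not optimal.
\end{proof}

\section{General memory and antichains of residuals}\label{sec:general}

The two-state strategy of Example~\ref{ex:small} uses the shape of $G_N$, and we need one in every arena. Suppose for a moment that each node $v$ has a height such that every path from the initial node to $v$ has sum equal to that height. Then the parity bit is easy to maintain with general memory: flip it on each $a$-edge whose source has height $0$. The arena stores the counter and the memory stores the bit. In an arbitrary arena the same node can be reached with many different sums, and no height exists. The remedy is to let the arena supply, at each node $v$, not the true residual but the smallest residuals for which Protagonist can still win from $v$. Protagonist pretends to be in one of these worst cases, and the memory only records which one lies below the true residual.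

Fix $W\subseteq C^\omega$ and an arena. For $R\subseteq C^\omega$ and $c\in C$ write $c^{-1}R=\{x:cx\in R\}$. Then $c^{-1}(u^{-1}W)=(uc)^{-1}W$, so $c^{-1}$ maps residuals of $W$ to residuals of $W$, and $R\subseteq R'$ implies $c^{-1}R\subseteq c^{-1}R'$. The condition $W$ is itself the residual of the empty word. For a node $v$ let $\mathrm{Win}(v)$ be the set of residuals $R$ of $W$ such that Protagonist has a winning strategy from $v$ for the condition $R$. An optimal strategy for $W$ must win from the nodes $v$ with $W\in\mathrm{Win}(v)$.

\begin{lemma}\label{lem:step}
Let $v$ be a node.
\begin{enumerate}
\item[(a)] $\emptyset\notin\mathrm{Win}(v)$, and if $R\in\mathrm{Win}(v)$ and $R'\supseteq R$ is a residual, then $R'\in\mathrm{Win}(v)$.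
\item[(b)] Let $R\in\mathrm{Win}(v)$. If $v$ belongs to Protagonist, some edge $v\xrightarrow{c}w$ satisfies $c^{-1}R\in\mathrm{Win}(w)$. If $v$ belongs to Antagonist, every edge $v\xrightarrow{c}w$ does.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Every node has an outgoing edge, so every strategy has a consistent play from $v$, and this play is lost for the condition $\emptyset$. A strategy that wins for $R$ wins for $R'$.

(b) Let $\sigma$ be winning from $v$ for $R$. Let $e=(v\xrightarrow{c}w)$ be the edge that $\sigma$ assigns to the path $v$ of length $0$ if $v$ is Protagonist's, and any outgoing edge otherwise. Define $\sigma'(\pi)=\sigma(e\pi)$ for paths $\pi$ from $w$. If a play $\pi$ from $w$ with colors $x$ is consistent with $\sigma'$, then $e\pi$ is consistent with $\sigma$, so $cx\in R$ and $x\in c^{-1}R$.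
\end{proof}

We call an edge $v\xrightarrow{c}w$ \emph{good for $R$} if $c^{-1}R\in\mathrm{Win}(w)$. We also use a standard property of well-founded posets: if $S$ is a subset and $R\in S$, then some minimal element of $S$ lies below $R$. Otherwise no element of $S$ below $R$ is minimal, and one can descend from $R$ forever. In particular, a nonempty subset of a well-ordered set has a least element.

\begin{proof}[Proof of Theorem~\ref{thm:closed}(1)]
Fix an arena and let $v$ be a node with $\mathrm{Win}(v)\ne\emptyset$. By well-foundedness, every element of $\mathrm{Win}(v)$ contains a minimal element of $\mathrm{Win}(v)$. The minimal elements form an antichain, so there are between $1$ and $m$ of them. List all of them, with repetitions if necessary, as $R_0(v),\dots,R_{m-1}(v)$, in such an order that $R_0(v)\subseteq W$ whenever $W\in\mathrm{Win}(v)$. This ordering is what allows the same initial state to serve for all initial nodes.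

Take $M=\{0,\dots,m-1\}$ with initial state $0$.
\begin{itemize}
\item \emph{Next move.} At a node $v$ of Protagonist with $\mathrm{Win}(v)\ne\emptyset$, in state $i$, play an edge that is good for $R_i(v)$; it exists by Lemma~\ref{lem:step}(b).
\item \emph{Update.} For an edge $e=(v\xrightarrow{c}w)$ with $\mathrm{Win}(v)\ne\emptyset$ that is good for $R_i(v)$, let $\delta(i,e)$ be an index $j$ with $R_j(w)\subseteq c^{-1}R_i(v)$; it exists because $c^{-1}R_i(v)\in\mathrm{Win}(w)$.
\end{itemize}
All other values are arbitrary. The update depends on $v$ and $w$; this is where general memory is used.

Let $W\in\mathrm{Win}(v_0)$ and consider a consistent play from $v_0$. We prove by induction that, when a prefix colored $u$ ends at a node $v$ in memory state $i$,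
\begin{equation}\label{eq:inv}
\mathrm{Win}(v)\ne\emptyset\quad\text{and}\quad R_i(v)\subseteq u^{-1}W.
\end{equation}
For the empty prefix this is the choice of $R_0(v_0)$. Suppose \eqref{eq:inv} holds and the play continues with $e=(v\xrightarrow{c}w)$. The edge $e$ is good for $R_i(v)$: by the next-move rule if $v$ is Protagonist's, and by Lemma~\ref{lem:step}(b) if $v$ is Antagonist's. So $\mathrm{Win}(w)\ne\emptyset$, and with $j=\delta(i,e)$,
\[
R_j(w)\subseteq c^{-1}R_i(v)\subseteq c^{-1}(u^{-1}W)=(uc)^{-1}W .
\]
This proves \eqref{eq:inv}. Since $R_i(v)\in\mathrm{Win}(v)$ is nonempty, $u^{-1}W\ne\emptyset$ for every prefix $u$ of the colors of the play. As $W$ is closed, the play is won, and the strategy is optimal.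
\end{proof}

\begin{remark}\label{rem:closed}
Closedness is used only in the last step, and it cannot be dropped. The condition of Example~\ref{ex:loops} satisfies $u^{-1}W=W$ for all $u$, so it has a single residual, yet one state does not suffice. Remark~\ref{rem:wf} shows what happens without well-foundedness.
\end{remark}

\section{The residuals of $D$}\label{sec:residuals}

After a prefix with nonnegative sums, membership in $D$ depends on the current sum $n$ and on the parity $i$ of the number of letters $a$ read at sum $0$. After the sum has become negative, either $a^\omega$ is the only winning continuation, or there is none. This suggests the state set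
\[
Q=\{\bot,z\}\cup(\mathbb N\times\{0,1\}),\qquad \mathbb N=\{0,1,2,\dots\},
\]
with the maps $f_a,f_b:Q\to Q$ of Figure~\ref{fig:Q}:
\[
\begin{array}{c|ccccc}
q & \bot & z & (0,0) & (0,1) & (n,i),\ n\ge1\\ \hline
f_a(q) & \bot & z & (1,1) & (1,0) & (n+1,i)\\
f_b(q) & \bot & \bot & z & \bot & (n-1,i)
\end{array}
\]
For $u=c_1\cdots c_t$ let $f_u=f_{c_t}\circ\dots\circ f_{c_1}$. For $q\in Q$ let $D_q$ be the set of $x\in\{a,b\}^\omega$ such that $f_u(q)\ne\bot$ for every prefix $u$ of $x$. The empty prefix counts, so $D_\bot=\emptyset$.

Give rank $-2$ to $\bot$, rank $-1$ to $z$ and rank $n$ to $(n,i)$, and put $p<q$ if $\mathrm{rank}(p)<\mathrm{rank}(q)$. As usual $p\le q$ means $p<q$ or $p=q$. This order is well-founded, because ranks are integers $\ge-2$, and the only incomparable pairs are $(n,0),(n,1)$.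

\begin{figure}[ht]
\centering
\begin{tikzpicture}[>=stealth,thick]
\node (bot) at (0,0.9) {$\bot$};
\node (z) at (2,0.9) {$z$};
\node (p00) at (4,1.8) {$(0,0)$};
\node (p01) at (4,0) {$(0,1)$};
\node (p10) at (6,1.8) {$(1,0)$};
\node (p11) at (6,0) {$(1,1)$};
\node (p20) at (8,1.8) {$(2,0)$};
\node (p21) at (8,0) {$(2,1)$};
\node (e0) at (10,1.8) {$\cdots$};
\node (e1) at (10,0) {$\cdots$};
\draw[->] (p00) -- (p11);
\draw[->] (p01) -- (p10);
\draw[->] (p10) to[bend left=20] (p20);
\draw[->] (p11) to[bend left=20] (p21);
\draw[->] (p20) to[bend left=20] (e0);
\draw[->] (p21) to[bend left=20] (e1);
\path[->] (z) edge[loop above] (z);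
\draw[->,dashed] (p10) -- (p00);
\draw[->,dashed] (p11) -- (p01);
\draw[->,dashed] (p20) to[bend left=20] (p10);
\draw[->,dashed] (p21) to[bend left=20] (p11);
\draw[->,dashed] (e0) to[bend left=20] (p20);
\draw[->,dashed] (e1) to[bend left=20] (p21);
\draw[->,dashed] (p00) -- (z);
\draw[->,dashed] (z) -- (bot);
\draw[->,dashed] (p01) to[bend left=15] (bot);
\end{tikzpicture}
\caption{The automaton of the condition $D$, started at $(0,0)$. Solid arrows read $a$, dashed arrows read $b$, and the losing state $\bot$ is fixed by both letters. A state is smaller than every state strictly to its right; two states in the same column are incomparable.}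
\label{fig:Q}
\end{figure}

\begin{lemma}\label{lem:auto}
$D=D_{(0,0)}$, and $u^{-1}D=D_{f_u(0,0)}$ for every $u\in\{a,b\}^*$. The condition $D$ is closed.
\end{lemma}

\begin{proof}
By induction on the length, if all prefix sums of $u$ are $\ge0$, then $f_u(0,0)=(n,i)$, where $n$ is the sum of $u$ and $i$ is the parity of the number of letters $a$ read at sum $0$: the table changes $n$ by $\pm1$ and flips $i$ exactly on an $a$ read at $n=0$. So a word with nonnegative prefix sums lies in both $D$ and $D_{(0,0)}$. Any other word is $wbx'$ with $w$ Dyck. Then $f_w(0,0)=(0,i)$ with $i$ the parity of the number of prime factors of $w$, and $f_{wb}(0,0)$ is $z$ if $i=0$ and $\bot$ if $i=1$. From $z$ only $a^\omega$ avoids $\bot$. So $wbx'\in D_{(0,0)}$ exactly when $i=0$ and $x'=a^\omega$, which is \eqref{eq:member}.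

Next, $c^{-1}D_q=D_{f_c(q)}$: for $q\ne\bot$ the run on $cx$ from $q$ avoids $\bot$ exactly when the run on $x$ from $f_c(q)$ does, and for $q=\bot$ both sides are empty. Induction on $|u|$ gives the formula for $u^{-1}D$. If $x\notin D$, then $f_u(0,0)=\bot$ for some prefix $u$ of $x$, so $u^{-1}D=\emptyset$; hence $D$ is closed.
\end{proof}

The point to verify is that one unit of height is worth more than the right parity.

\begin{lemma}\label{lem:mono}
If $p\le q$ in $Q$, then $f_c(p)\le f_c(q)$ for $c\in\{a,b\}$.
\end{lemma}

\begin{proof}
Let $p<q$. The map $f_a$ acts on ranks by $-2\mapsto-2$, $-1\mapsto-1$, $n\mapsto n+1$ for $n\ge0$, which is strictly increasing, so $f_a(p)<f_a(q)$. For $f_b$ there are three cases. If $p\in\{\bot,z\}$, then $f_b(p)=\bot$ is the least element of $Q$. If $p=(0,i)$, then $q$ has rank $n'\ge1$, so $f_b(q)$ has rank $n'-1\ge0$ while $f_b(p)\in\{\bot,z\}$ has negative rank. If $p=(n,i)$ with $n\ge1$, then $q$ has rank $n'>n$, and the images have ranks $n-1<n'-1$.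
\end{proof}

\begin{proposition}\label{prop:iso}
The map $q\mapsto D_q$ is an order isomorphism from $Q$ onto the set of residuals of $D$. In particular this set is well-founded and its antichains have size at most $2$.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:auto} every residual is some $D_q$. Every $D_q$ is a residual, because the words $b$, $bb$, $a^{n+1}b$ and $aba^{n+1}b$ lead from $(0,0)$ to $z$, $\bot$, $(n,1)$ and $(n,0)$.

Let $p\le q$. By Lemma~\ref{lem:mono}, $f_u(p)\le f_u(q)$ for all $u$. If $f_u(q)=\bot$, then $f_u(p)=\bot$, since $\bot$ is the least element. Hence $D_p\subseteq D_q$.

Let $p\not\le q$; we find a word in $D_p\setminus D_q$. Either $\mathrm{rank}(p)>\mathrm{rank}(q)$, or $\{p,q\}=\{(n,0),(n,1)\}$ for some $n$. If $p=z$ and $q=\bot$, take $a^\omega$. If $p=(n,i)$ and $\mathrm{rank}(q)<n$, take $b^n(ab)^\omega$: from $p$ the rank stays $\ge0$, while $b^n$ leads from $q$ to $z$ or $\bot$, and $ab$ sends both to $\bot$. For the remaining case note that $b^n$ leads from $(n,i)$ to $(0,i)$. On $x=ba^\omega$ the run from $(0,0)$ is $z,z,\dots$ and the run from $(0,1)$ falls to $\bot$ at once. On $y=abba^\omega$ the run from $(0,0)$ is $(1,1),(0,1),\bot$, and the run from $(0,1)$ is $(1,0),(0,0),z,z,\dots$.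 So $b^nx\in D_{(n,0)}\setminus D_{(n,1)}$ and $b^ny\in D_{(n,1)}\setminus D_{(n,0)}$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Lemma~\ref{lem:auto} and Proposition~\ref{prop:iso}, Theorem~\ref{thm:closed}(1) applies with $m=2$ and gives $\mathrm{genmem}(D)\le2$. Theorem~\ref{thm:sharp}(1) gives $\mathrm{chrmem}(D)=+\infty$, and then $\mathrm{genmem}(D)\ne1$ by Lemma~\ref{lem:basic}(c).
\end{proof}

This answers the question negatively.

\begin{example}
Identify $q$ with $D_q$, and add to $G_N$ a path colored $a^5$ from a new node $s$ to $d$. Then $\mathrm{Win}(\ell)=Q\setminus\{\bot\}$, with least element $z$. At $d$, the state $(0,0)$ is won by $x$, the state $(0,1)$ is won by $y$, and $z$ loses to both, so $\mathrm{Win}(d)=\mathbb N\times\{0,1\}$, with minimal elements $(0,0)$ and $(0,1)$. The same holds at every node of the new path, since $f_a$ preserves $\mathbb N\times\{0,1\}$ and fixes $z$ and $\bot$. On a play from $s$ the true state climbs to $(5,1)$, whereas the state named by the memory is reset to rank $0$ after each edge, with a parity that need not be the true one. No harm results: $(5,1)$ lies above both minimal elements, and both moves at $d$ win. The bit has to be correct only when the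 true state has the minimal rank, as on the plays from $r$.
\end{example}

\begin{remark}
The state $z$ is the advantage of even parity, and its size matters. If $f_b(0,0)$ were $\bot$, the condition would be $\mathrm{En}$, which needs no memory. If instead $z$ were fixed by both letters, then $b^\omega$ would be won from $(0,0)$ and lost from $(1,1)$, and the inclusions of Proposition~\ref{prop:iso} would fail.
\end{remark}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(2)]
If $\mathrm{genmem}(W)=1$, apply Lemma~\ref{lem:basic}(c). If $|C|=1$, there is only one infinite word, so either all plays are won or none is; every strategy is optimal, and $\mathrm{chrmem}(W)=1$.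

Let $|C|\ge2$ and fix $a\ne b$ in $C$. Let $\pi:C\to\{a,b\}$ be the identity on $\{a,b\}$ and send every other color to $a$; apply $\pi$ to words letter by letter and put $W=\{x\in C^\omega:\pi(x)\in D\}$. Given an arena over $C$, recolor its edges by $\pi$. The nodes and edges do not change, so the two arenas have the same plays, the same strategies and the same strategies with general memory, and a play is won for $W$ in the first arena exactly when it is won for $D$ in the second. Hence $\mathrm{genmem}(W)\le\mathrm{genmem}(D)=2$. The arenas $A_k$ use only the colors $a,b$, and $W\cap\{a,b\}^\omega=D$. A $k$-state chromatic strategy over $C$ acts on $A_k$ through the restriction of its update to $M\times\{a,b\}$, so it does not win $W$ from $r$. Thus $\mathrm{chrmem}(W)=+\infty$, and $\mathrm{genmem}(W)\ne1$ by Lemma~\ref{lem:basic}(c).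
\end{proof}

\section{Chromatic memory and well-ordered chains of residuals}\label{sec:chromatic}

A strategy with chromatic memory $(M,m_0,\delta)$ that stands at a node $v$ in state $m$ knows only that the true residual lies in $L_m$. Its move must therefore serve all residuals in $L_m\cap\mathrm{Win}(v)$ at once. If this set has a least element, an edge that is good for the least element is good for all. This gives sufficiency, for memories of any cardinality.

\begin{proposition}\label{prop:suff}
Let $W\subseteq C^\omega$ be closed and let $(M,m_0,\delta)$ be a chromatic memory, finite or infinite, such that every $L_m$ is well-ordered by inclusion. Then every arena has an optimal strategy for $W$ with this memory.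
\end{proposition}

\begin{proof}
Fix an arena. At a node $v$ of Protagonist in state $m$ with $L_m\cap\mathrm{Win}(v)\ne\emptyset$, let $R$ be the least element of this set and play an edge that is good for $R$, using Lemma~\ref{lem:step}(b). Elsewhere play arbitrarily.

Let $W\in\mathrm{Win}(v_0)$ and consider a consistent play from $v_0$. We show by induction that $u^{-1}W\in\mathrm{Win}(v)$ whenever a prefix colored $u$ ends at $v$. This holds for the empty prefix. Suppose it holds for $u$ and the next edge is $v\xrightarrow{c}w$. If $v$ is Antagonist's, then $(uc)^{-1}W\in\mathrm{Win}(w)$ by Lemma~\ref{lem:step}(b). If $v$ is Protagonist's, the memory state is $m=\delta(m_0,u)$, so $u^{-1}W\in L_m\cap\mathrm{Win}(v)$ and the least element $R$ of this set satisfies $R\subseteq u^{-1}W$. Then $c^{-1}R\in\mathrm{Win}(w)$ and $c^{-1}R\subseteq(uc)^{-1}W$, so $(uc)^{-1}W\in\mathrm{Win}(w)$ by Lemma~\ref{lem:step}(a). Thus $u^{-1}W\ne\emptyset$ for all prefixes, and the play is won because $W$ is closed.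
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sharp}(3)]
Take $M=Q$, $m_0=(0,0)$ and $\delta(q,c)=f_c(q)$. By Lemma~\ref{lem:auto}, $L_q\subseteq\{D_q\}$, which is well-ordered. Apply Proposition~\ref{prop:suff}.
\end{proof}

For necessity we must defeat a memory for which some $L_m$ is not well-ordered. Both ways of failing are exploited by the same arena, in which several prefixes flow into one node and each has its own winning exit. Given a nonempty index set $J$, words $u_j\in C^*$ and $x_j\in C^\omega$ for $j\in J$, let $B\big((u_j,x_j)_{j\in J}\big)$ consist of a node $d$, a path colored $u_j$ from a node $s_j$ to $d$ for each $j$ (with $s_j=d$ if $u_j$ is empty), and an infinite path colored $x_j$ out of $d$ for each $j$. These paths meet only at $d$, and all nodes belong to Protagonist. A play from $s_j$ passes through $d$ once, and its colors are $u_jx_i$, where $i$ is the exit chosen at $d$.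

\begin{lemma}\label{lem:gadget}
Let $W\subseteq C^\omega$ and let $(M,m_0,\delta)$ be a chromatic memory such that some $L_m$ is not well-ordered. Then there is an arena in which no strategy with this memory is optimal for $W$.
\end{lemma}

\begin{proof}
We choose pairs $(u_j,x_j)_{j\in J}$ and a map $\tau:J\to J$ with
\[
\delta(m_0,u_j)=m,\qquad u_jx_j\in W,\qquad u_{\tau(j)}x_j\notin W\qquad(j\in J).
\]
If $L_m$ is not a chain, it contains incomparable residuals $u_1^{-1}W$ and $u_2^{-1}W$ with $\delta(m_0,u_1)=\delta(m_0,u_2)=m$. Take $J=\{1,2\}$, $\tau(j)=3-j$ and $x_j\in u_j^{-1}W\setminus u_{3-j}^{-1}W$. Otherwise $L_m$ contains a sequence $u_1^{-1}W\supsetneq u_2^{-1}W\supsetneq\cdots$ with $\delta(m_0,u_j)=m$ for all $j$. Take $J=\{1,2,\dots\}$, $\tau(j)=j+1$ and $x_j\in u_j^{-1}W\setminus u_{j+1}^{-1}W$.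

In the arena $B\big((u_j,x_j)_{j\in J}\big)$ Protagonist wins from each $s_j$ by taking the exit $x_j$. A strategy with memory $(M,m_0,\delta)$ reaches $d$ in state $m$ from every $s_j$, so it takes one fixed exit $x_i$ for all of them. It loses from $s_{\tau(i)}$.
\end{proof}

The memory may depend on the arena, so defeating each memory in its own arena is not yet enough. A disjoint union defeats all of them at once.

\begin{proof}[Proof of Theorem~\ref{thm:closed}(2)]
If a memory as in the statement exists, then $\mathrm{chrmem}(W)\le k$ by Proposition~\ref{prop:suff}. Suppose that none exists, and let $M=\{1,\dots,k\}$. For every pair $(m_0,\delta)$ with $m_0\in M$ and $\delta:M\times C\to M$, some $L_m$ is not well-ordered, and Lemma~\ref{lem:gadget} gives an arena $B_{m_0,\delta}$. Let $B$ be the disjoint union of these arenas over all pairs. A $k$-state chromatic strategy on $B$ has, after its states are renamed, some memory $(M,m_0,\delta)$. Plays that start in the component $B_{m_0,\delta}$ stay there, so an optimal strategy on $B$ would restrict to an optimal strategy on $B_{m_0,\delta}$ with this memory, and there is none. Hence $B$ has no optimal $k$-state chromatic strategy, and $\mathrm{chrmem}(W)>k$ by Lemma~\ref{lem:basic}(b).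
\end{proof}

Closedness enters only through Proposition~\ref{prop:suff}, and the condition of Remark~\ref{rem:closed} shows, with $k=1$, that it is needed there.

\begin{remark}\label{rem:wf}
The second arena in the proof of Lemma~\ref{lem:gadget} also shows that well-foundedness cannot be dropped in Theorem~\ref{thm:closed}(1). Let $u_1^{-1}W\supsetneq u_2^{-1}W\supsetneq\cdots$ and $x_j\in u_j^{-1}W\setminus u_{j+1}^{-1}W$. A strategy with finitely many states of general memory uses finitely many exits at $d$. If $t$ exceeds the index $j$ of each of them, then $x_j\notin u_{j+1}^{-1}W\supseteq u_t^{-1}W$, so the strategy loses from $s_t$. Thus $\mathrm{genmem}(W)=+\infty$. For an instance, let $C=\{a,b,c\}$ with values $+1,-1,0$, and let $W$ require the prefix sum to be $\ge0$ whenever $c$ is read. This $W$ is closed. A nonempty residual depends only on the current sum and grows with it, so the residuals form a chain, and $a^jc^\omega$ lies in $(b^j)^{-1}W\setminus(b^{j+1})^{-1}W$.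
\end{remark}

\begin{remark}
The two parts of Theorem~\ref{thm:closed} locate the gap for $D$. The poset $Q$ is covered by the two well-ordered chains $\{\bot,z\}\cup(\mathbb N\times\{i\})$, $i=0,1$, but a finite automaton cannot sort the prefixes into chains: for $N=k!$ it merges $u_N$ and $v_N$, whose residuals $D_{(0,0)}$ and $D_{(0,1)}$ are incomparable. It is essential that the bit flips only at sum $0$. If $f_a$ sent $(n,i)$ to $(n+1,1-i)$ for all $n$, it would act on ranks as before, so Lemma~\ref{lem:mono} and the inclusions $D_p\subseteq D_q$ for $p\le q$ would persist. The automaton that counts $a$'s modulo $2$ would then send each prefix to the right chain, and Theorem~\ref{thm:closed}(2) would give chromatic memory at most $2$.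
\end{remark}

\begin{thebibliography}{1}
\bibitem{Koz}
Alexander Kozachinskiy, \emph{Infinite Separation between General and Chromatic Memory}, arXiv:2208.02691 (2022).
\end{thebibliography}
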